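\title{Stochastic Load Balancing with Reservations on Restricted Machines}

\begin{abstract}
In load balancing with $k$-reservations, each job has a random size and reserves at most $k$ machines knowing only the size distributions; once all sizes are revealed, it is placed on one of its reserved machines so as to minimize the makespan. On identical machines two reservations per job come within a constant factor of the omniscient optimum. We show that this fails when each job may run only on a prescribed set of machines: for every fixed $k$, the worst-case ratio of the best $k$-reservation to the omniscient optimum, and also to the adaptive optimum, is $\Theta_k(\log m/\log\log m)$ on $m$ machines. When the eligible sets form a laminar family, $2\lceil\log m\rceil$ reservations give a constant factor and $\Omega(\sqrt{\log m})$ are necessary.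
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection*{The model}
An instance consists of $m$ machines and a finite set $\mathcal{J}$ of jobs. Job $j$ has a nonempty set $M_j$ of \emph{eligible} machines and a size $P_j$, a nonnegative random variable. The sizes are independent and their distributions are known. An \emph{assignment} places each job $j$ on a machine of $M_j$, where it contributes $P_j$ to the \emph{load}, whichever eligible machine that is. The \emph{makespan} is the largest load. This is the setting of \emph{restricted machines}; \emph{identical machines} are the special case in which every machine is eligible for every job.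

We compare three ways of choosing an assignment, which differ in how much is known about the sizes when decisions are made.

\begin{itemize}
\item A \emph{$k$-reservation} $\sigma$ is chosen from the distributions alone and gives each job $j$ a nonempty set $\sigma(j)\subseteq M_j$ of at most $k$ machines. After all sizes are realized, each job $j$ is placed on a machine of $\sigma(j)$; such an assignment is \emph{consistent} with $\sigma$. The cost of $\sigma$ is
\[
\mathrm{cost}(\sigma)=\mathbb{E}\Big[\min_{\text{consistent assignments}}\text{makespan}\Big],
\]
and $\mathrm{OPT}_k$ is the least cost of a $k$-reservation.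
\item The \emph{omniscient optimum} is the expected minimum makespan when the assignment may depend on all realized sizes. It is the cost of the reservation $\sigma(j)=M_j$, and so it equals $\mathrm{OPT}_m$.
\item An \emph{adaptive policy} places the jobs one at a time and irrevocably. The choice of the next job and of its machine may depend on the sizes of the jobs already placed, and the size of a job is revealed only when it has been placed. The \emph{adaptive optimum} $\mathrm{OPT_{AD}}$ is the infimum of the expected makespan over such policies.
\end{itemize}

A $1$-reservation is an assignment fixed in advance, so $k=1$ is the usual non-adaptive problem, and the parameter $k$ interpolates between deciding everything before the sizes are seen and deciding everything after: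
$\mathrm{OPT}_1\ge\mathrm{OPT}_2\ge\dots\ge\mathrm{OPT}_m$. For each realization of the sizes, an adaptive policy outputs one of the assignments among which the omniscient optimum chooses, so
\begin{equation}\label{eq:omad}
\mathrm{OPT}_m\le\mathrm{OPT_{AD}}.
\end{equation}
If the sizes are deterministic, an optimal assignment can be fixed in advance and all these quantities coincide. To see what randomness costs, take two identical machines and three jobs, each of size $1$ with probability $p$ and $0$ otherwise. The makespan is at least $1$ exactly when some job has size $1$, whatever the assignment. The omniscient makespan is $2$ only when all three sizes are $1$, whereas the best $1$-reservation puts two jobs on one machine and has makespan $2$ when these two have size $1$. Hence $\mathrm{OPT}_1-\mathrm{OPT}_2=p^2-p^3$.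

\subsection*{The question}
For identical machines it is known that there is always a $2$-reservation of cost $O(\mathrm{OPT}_m)$. Alem\'an Espinosa, Garg, Ibrahimpur, Olver and Swamy~\cite{AGIOS} ask whether a similar guarantee holds for restricted machines: is there an absolute constant $c$ such that every instance has a $2$-reservation of cost at most $c\cdot\mathrm{OPT}_m$, and, if not, is there an absolute constant $c'$ such that every instance has a $2$-reservation of cost at most $c'\cdot\mathrm{OPT_{AD}}$?

One might well guess that the answer is yes. The size of a job still does not depend on the machine, and the simplest restricted instances, in which the machines are split into blocks and each job is confined to one block, are disjoint unions of identical-machine instances, each of which has a good $2$-reservation. These instances already refute the guess. The guarantee for one block concerns an expectation, while the makespan of many independent blocks is governed by the tail of the makespan of one block, and the tails differ, as $p^2$ and $p^3$ do in the example above.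

\subsection*{Results}
Throughout, $\log$ is the natural logarithm. A family of sets is \emph{laminar} if any two of its members are nested or disjoint, and an instance is laminar if $\{M_j: j\in\mathcal{J}\}$ is.

\begin{theorem}\label{thm:lower}
\begin{enumerate}
\item[(i)] For all integers $k,L\ge1$ there is a restricted-machines instance with $\mathrm{OPT}_m\le\mathrm{OPT_{AD}}\le 5/4$ in which every $k$-reservation has cost at least $(1-1/e)L$. Hence every $k$-reservation costs at least $\frac L2\,\mathrm{OPT_{AD}}\ge\frac L2\,\mathrm{OPT}_m$.
\item[(ii)] If $g:=(\log m)/k^2\ge13$, there is an instance with $m$ machines in which every $k$-reservation costs at least $\frac{g}{20\log g}\,\mathrm{OPT_{AD}}$.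
\end{enumerate}
In these instances the sizes are i.i.d.\ with values in $\{0,1\}$ and any two eligible sets are equal or disjoint; in particular the instances are laminar.
\end{theorem}

Both questions therefore have a negative answer: for $k=2$ and $L>2\max(c,c')$, every $2$-reservation in the instance of part~(i) costs more than $c\cdot\mathrm{OPT}_m$ and more than $c'\cdot\mathrm{OPT_{AD}}$. Choosing the reservation at random does not help, since the resulting expected cost is an average of costs of deterministic reservations. For fixed $k$ the bound in part~(ii) has the right order in $m$, and one reservation per job attains it.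

\begin{theorem}\label{thm:one}
Every restricted-machines instance with $m\ge3$ machines has a $1$-reservation of cost at most $\big(3\frac{\log m}{\log\log m}+2\big)\,\mathrm{OPT}_m$.
\end{theorem}

Let $\rho_k(m)$ and $\rho_k^{\mathrm{AD}}(m)$ be the suprema of $\mathrm{OPT}_k/\mathrm{OPT}_m$ and $\mathrm{OPT}_k/\mathrm{OPT_{AD}}$ over all instances with $m$ machines and $0<\mathrm{OPT}_m<\infty$.

\begin{corollary}\label{cor:theta}
If $\log m\ge13k^2$, then
\[
\frac{\log m}{20k^2\log\log m}\le\rho_k^{\mathrm{AD}}(m)\le\rho_k(m)\le\rho_1(m)\le\frac{3\log m}{\log\log m}+2 .
\]
Thus for fixed $k$ both worst-case ratios are $\Theta_k(\log m/\log\log m)$, and a fixed number of reservations improves the worst-case ratio of one reservation by at most a constant factor.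
\end{corollary}

\begin{proof}
The first inequality is Theorem~\ref{thm:lower}(ii) together with $\log g\le\log\log m$; the instance has $\mathrm{OPT}_m>0$ because its sizes are not almost surely zero. The second is \eqref{eq:omad}, the third is $\mathrm{OPT}_k\le\mathrm{OPT}_1$, and the last is Theorem~\ref{thm:one}.
\end{proof}

A constant ratio thus requires $k$ to grow with $m$. On laminar instances, the class that contains our counterexamples, logarithmically many reservations are enough.

\begin{theorem}\label{thm:laminar}
Every laminar instance with $m\ge2$ machines has a $2\lceil\log m\rceil$-reservation of cost at most $17\,\mathrm{OPT}_m$.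
\end{theorem}

\begin{corollary}\label{cor:k}
Let $c\ge1$. If every laminar instance with $m$ machines has a $k$-reservation of cost at most $c\cdot\mathrm{OPT_{AD}}$, then $k\ge\sqrt{\log m}/(20c)$. Hence, on laminar instances, the number of reservations needed for a constant factor against $\mathrm{OPT}_m$ is $\Omega(\sqrt{\log m})$ and $O(\log m)$.
\end{corollary}

\begin{proof}
Let $g=(\log m)/k^2$; we must show $g\le400c^2$. This holds if $g<13$. Otherwise Theorem~\ref{thm:lower}(ii) gives $g/\log g\le20c$, and $\log g\le\sqrt g$ gives $\sqrt g\le20c$. By \eqref{eq:omad} a guarantee against $\mathrm{OPT}_m$ is also one against $\mathrm{OPT_{AD}}$, so the lower bound applies to it; the upper bound is Theorem~\ref{thm:laminar}.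
\end{proof}

We do not determine the exact threshold between $\sqrt{\log m}$ and $\log m$, nor whether $O(\log m)$ reservations suffice for non-laminar instances.

\section{Many small blocks: the lower bound}\label{sec:lower}

All instances in this section have the following form. There are $B$ disjoint \emph{blocks} of $s$ machines. Each block has its own $N$ jobs, whose eligible set is the whole block. All sizes are independent, equal to $1$ with probability $p$ and to $0$ otherwise, and a job of size $1$ is called \emph{active}. We write $X_b$ for the number of active jobs of block $b$.

\begin{lemma}\label{lem:greedy}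
In such an instance, $\mathrm{OPT_{AD}}\le\mathbb{E}\big[\max_b\lceil X_b/s\rceil\big]$.
\end{lemma}

\begin{proof}
Take the jobs in a fixed order and place each on a currently least-loaded machine of its block. This is an adaptive policy, since the current loads depend only on the sizes of jobs already placed. The loads in a block are integers, and they never differ by more than $1$: a job of size $0$ changes nothing, and a job of size $1$ raises a minimal load by $1$. At the end the $s$ loads of block $b$ sum to $X_b$ and differ by at most $1$, so the largest is $\lceil X_b/s\rceil$.
\end{proof}

\subsection*{Three machines and seven jobs}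
For $k=2$ the smallest block that a job cannot reserve entirely has $s=3$ machines. Give it $N=7$ jobs, and let $p=n^{-2}$ and $B=n^7$ for an integer $n\ge2$.

The policy of Lemma~\ref{lem:greedy} has makespan at most $\lceil7/3\rceil=3$, and more than $1$ only if some block has at least four active jobs. For one block this has probability at most $\binom74p^4=35n^{-8}$, so
\[
\mathrm{OPT_{AD}}\le1+2\cdot B\cdot35n^{-8}=1+70/n .
\]
Now let $\sigma$ be any $2$-reservation and fix a block. Each $\sigma(j)$ is contained in one of the three pairs of machines of the block, so among the seven jobs there are three whose reservations lie in the same pair. If these three are active, two of them share a machine and the makespan is at least $2$. This has probability $p^3=n^{-6}$, independently for each block, so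
\[
\mathrm{cost}(\sigma)\ge2\big(1-(1-n^{-6})^{n^7}\big)\ge2(1-e^{-n}).
\]
As $n\to\infty$ the first bound tends to $1$ and the second to $2$.

The mechanism is a gap between exponents. The adaptive policy is hurt only by four active jobs in a block, the reservation already by three, and $B$ is chosen with $p^{-3}\ll B\ll p^{-4}$, so that the second event occurs in some block and the first in none. The restriction to blocks is what makes the pigeonhole step work. If every job could use all $3B$ machines, there would be $\binom{3B}{2}\ge7B$ pairs for the $7B$ jobs, and each job could reserve a pair of its own.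

\subsection*{The general construction}
To force makespan $L$ on a $k$-reservation we need $Lk$ active jobs whose reservations lie in one $k$-set, and the pigeonhole principle provides $Lk$ such jobs once $N=Lk\binom sk$. They are all active with probability $p^{Lk}$, which suggests $B=p^{-Lk}$. The adaptive policy exceeds makespan $1$ in a block only if some $s+1$ of the $N$ jobs are active, which has probability at most $(Np)^{s+1}$. So we need $p^{-Lk}(Np)^{s+1}$ to be small. Any $s\ge Lk$ would do with $p$ small enough, but for part~(ii) we also want few machines, and the choice $p=N^{-2}$, $s=2Lk$ keeps $\log B$ of order $Lk\log N$.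

\begin{proof}[Proof of Theorem~\ref{thm:lower}(i)]
Let
\[
s=2Lk,\qquad N=Lk\binom{s}{k},\qquad p=N^{-2},\qquad B=N^{s}.
\]
Then $s\ge2$, $N\ge2$, and the number of machines is $m_0=sN^s$. For $k=2$ we have $s=4L$, $N=4L^2(4L-1)$ and $B=N^{4L}$.

\emph{The adaptive optimum.} Since $\lceil x/s\rceil\le1$ for $x\le s$ and $\lceil x/s\rceil\le x$ for integers $x>s$, we have $\max_b\lceil X_b/s\rceil\le1+\sum_bX_b\mathbf{1}(X_b\ge s+1)$. Let $X$ be the number of active jobs in one block. Writing $X$ as a sum of indicators over the jobs $j$ of the block,
\begin{align*}
\mathbb{E}\big[X\mathbf{1}(X\ge s+1)\big]&=\sum_j\Pr[\,j\text{ is active and at least }s\text{ other jobs are active}\,]\\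
&\le N\cdot p\binom{N-1}{s}p^s\le\frac{(Np)^{s+1}}{s!}=\frac{N^{-(s+1)}}{s!},
\end{align*}
where the first inequality is a union bound over the $s$-subsets of the other $N-1$ jobs. Lemma~\ref{lem:greedy} gives
\[
\mathrm{OPT_{AD}}\le1+B\,\frac{N^{-(s+1)}}{s!}=1+\frac1{N\,s!}\le1+\frac1{2\cdot2}=\frac54 .
\]

\emph{Reservations.} Let $\sigma$ be a $k$-reservation and fix a block. Since $k\le s$, each job $j$ of the block can be labeled by a $k$-subset of the block that contains $\sigma(j)$. There are $\binom sk$ labels and $Lk\binom sk$ jobs, so some $k$-set $R$ labels at least $Lk$ jobs; let $Q$ be a set of exactly $Lk$ of them. If all jobs of $Q$ are active, every consistent assignment puts load at least $Lk$ on the $k$ machines of $R$, and its makespan is at least $L$. This event has probability $p^{Lk}=N^{-2Lk}=1/B$. The set $Q$ depends only on $\sigma$, and different blocks have different jobs, so the $B$ events are independent and at least one occurs with probability $1-(1-1/B)^B\ge1-1/e$. Hence $\mathrm{cost}(\sigma)\ge(1-1/e)L$.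

Finally $1-1/e>5/8$, so $\mathrm{cost}(\sigma)>\frac L2\cdot\frac54\ge\frac L2\,\mathrm{OPT_{AD}}$, and \eqref{eq:omad} completes the proof.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}(ii)]
We bound $m_0$ in terms of $L$ and $k$ and then choose $L$ so that $m_0\le m$. From $k!\ge(k/e)^k$ we get $\binom{2Lk}{k}\le(2Lk)^k/k!\le(2eL)^k$. From $\log k\le k-1$ we get
\[
\log(Lk)\le\log(2Lk)\le\log(2L)+k-1\le k\log(2L)+k=k\log(2eL).
\]
Therefore $\log N\le2k\log(2eL)$ and
\begin{equation}\label{eq:m0}
\log m_0=\log(2Lk)+2Lk\log N\le(k+4Lk^2)\log(2eL)\le5Lk^2\log(2eL).
\end{equation}
Put $L=\lfloor g/(5\log g)\rfloor$. The function $g/\log g$ is increasing for $g\ge e$ and $5\log13<13$, so $g/(5\log g)\ge1$. Hence $L\ge1$ and, as $\lfloor x\rfloor\ge x/2$ for $x\ge1$, also $L\ge g/(10\log g)$. Moreover $2eL\le\frac{2e}{5\log g}\,g\le g$, so $5L\log(2eL)\le5L\log g\le g$, and \eqref{eq:m0} gives $\log m_0\le k^2g=\log m$. Add $m-m_0$ machines that are eligible for no job. This changes no cost, so by part~(i) every $k$-reservation costs at least $\frac L2\,\mathrm{OPT_{AD}}\ge\frac{g}{20\log g}\,\mathrm{OPT_{AD}}$.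
\end{proof}

\section{What the omniscient optimum tells us}\label{sec:tools}

The upper bounds build a reservation from an omniscient optimal assignment by averaging it over the sizes, and control the resulting loads by exponential moments. This section collects what both proofs need.

If $\mathrm{OPT}_m=\infty$ there is nothing to prove. If $\mathrm{OPT}_m=0$, then all sizes vanish almost surely, because the makespan is at least $\max_jP_j$, and every reservation has cost $0$. Multiplying all sizes by a constant multiplies all costs by that constant, so from now on
\[
\mathrm{OPT}_m=1 .
\]
For each realization, let $A$ be the first assignment of minimum makespan in a fixed ordering of the finitely many assignments (this choice is measurable), let $A(j)\in M_j$ be the machine of job $j$, and let $\Lambda$ be the makespan of $A$. Thus $\mathbb{E}\Lambda=1$.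

The sizes may have heavy tails and hence no exponential moments. We therefore split each size at the threshold $2$:
\[
P_j'=P_j\mathbf{1}(P_j\le2),\qquad P_j''=P_j\mathbf{1}(P_j>2),\qquad\mu_j=\mathbb{E}P_j' .
\]
The parts $P_j'$ are bounded and independent. The parts $P_j''$ are so rare that they may all be put on one machine.

\begin{lemma}\label{lem:trunc}
\begin{enumerate}
\item[(a)] $\sum_j\mathbb{E}P_j''\le2$.
\item[(b)] There are probability distributions $(x_{ij})_{i\in M_j}$, one for each job $j$, such that $\sum_j\mu_jx_{ij}\le1$ for every machine $i$ (with $x_{ij}=0$ for $i\notin M_j$).
\item[(c)] For every set $V$ of machines, $\sum_{j:\,M_j\subseteq V}\mu_j\le|V|$.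
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $P_{\max}=\max_jP_j$. Then $P_{\max}\le\Lambda$, so $\mathbb{E}P_{\max}\le1$, and Markov's inequality gives $\Pr[P_{\max}>2]\le\frac12$. Let $E_j$ be the event that $P_{j'}\le2$ for all $j'\ne j$. It contains the event $P_{\max}\le2$, so $\Pr[E_j]\ge\frac12$, and it is independent of $P_j$. If $P_j''\mathbf{1}_{E_j}>0$, then $P_{j'}''=0$ for all $j'\ne j$; so at most one term of $\sum_jP_j''\mathbf{1}_{E_j}$ is positive and the sum is at most $P_{\max}$. Therefore
\[
1\ge\mathbb{E}P_{\max}\ge\sum_j\mathbb{E}[P_j'']\Pr[E_j]\ge\frac12\sum_j\mathbb{E}P_j'' .
\]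

(b) The machine $A(j)$ is correlated with $P_j$, so the probability $\Pr[A(j)=i]$ does not measure the load that $j$ puts on $i$. We weight by the size instead: if $\mu_j>0$, let $x_{ij}=\mathbb{E}[P_j'\mathbf{1}(A(j)=i)]/\mu_j$, and if $\mu_j=0$, let $(x_{ij})_i$ be any distribution on $M_j$. Since $A(j)$ is exactly one machine of $M_j$, the $x_{ij}$ vanish outside $M_j$ and sum to $1$ over $i$. For each machine $i$,
\[
\sum_j\mu_jx_{ij}=\mathbb{E}\Big[\sum_{j:\,A(j)=i}P_j'\Big]\le\mathbb{E}\Lambda=1 .
\]

(c) The assignment $A$ places every job with $M_j\subseteq V$ on one of the $|V|$ machines of $V$, each of load at most $\Lambda$. So $\sum_{j:\,M_j\subseteq V}P_j'\le|V|\Lambda$; take expectations.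
\end{proof}

Only part~(a) uses independence, and it needs it: with $m$ jobs on $m$ identical machines whose sizes are all $4$ with probability $\frac14$ and all $0$ otherwise, $\mathrm{OPT}_m=1$ but $\sum_j\mathbb{E}P_j''=m$.

We shall use two elementary inequalities. By convexity of $t\mapsto e^{ta}$ on $[0,1]$,
\begin{equation}\label{eq:chord}
e^{ta}\le1+t(e^a-1)\qquad(0\le t\le1,\ a\in\mathbb{R}).
\end{equation}
For bounded random variables $W_1,\dots,W_m$ and $\theta>0$, Jensen's inequality gives $\exp(\theta\,\mathbb{E}\max_iW_i)\le\mathbb{E}\max_ie^{\theta W_i}\le\sum_i\mathbb{E}e^{\theta W_i}$, that is,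
\begin{equation}\label{eq:max}
\mathbb{E}\max_iW_i\le\frac1\theta\log\sum_{i=1}^m\mathbb{E}e^{\theta W_i}.
\end{equation}
No independence among the $W_i$ is required in \eqref{eq:max}.

\section{One reservation}\label{sec:one}

The distributions $x$ of Lemma~\ref{lem:trunc}(b) depend only on the input. Sampling one machine per job from them gives every machine expected truncated load at most $1$, now as a sum of independent bounded terms.

\begin{proof}[Proof of Theorem~\ref{thm:one}]
Independently for each job $j$, and independently of all sizes, let $\sigma(j)=\{i\}$ with probability $x_{ij}$. For a machine $i$ put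
\[
Z_i=\sum_jW_{ij},\qquad W_{ij}=\tfrac12P_j'\,\mathbf{1}(\sigma(j)=\{i\})\in[0,1].
\]
For fixed $i$ the $W_{ij}$ are independent over $j$, and $\mathbb{E}W_{ij}=\frac12\mu_jx_{ij}$. For $\theta>0$, inequality \eqref{eq:chord} with $t=W_{ij}$, $a=\theta$, then $1+u\le e^u$ and Lemma~\ref{lem:trunc}(b), give
\[
\mathbb{E}e^{\theta Z_i}\le\prod_j\big(1+(e^\theta-1)\,\mathbb{E}W_{ij}\big)\le\exp\Big(\tfrac12(e^\theta-1)\sum_j\mu_jx_{ij}\Big)\le\exp\big(\tfrac12e^\theta\big).
\]
By \eqref{eq:max}, $\mathbb{E}\max_iZ_i\le(\log m+\frac12e^\theta)/\theta$. We balance the two terms of the numerator by taking $\theta=\log\log m$, which is positive because $m\ge3$, and obtain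
\[
\mathbb{E}\max_iZ_i\le\frac32\cdot\frac{\log m}{\log\log m}.
\]
The load of machine $i$ is at most $2Z_i+\sum_jP_j''$. By Lemma~\ref{lem:trunc}(a) the expected makespan, over both $\sigma$ and the sizes, is at most $3\frac{\log m}{\log\log m}+2$. As $\sigma$ is independent of the sizes, this expectation is the average of $\mathrm{cost}(\sigma)$ over the finitely many outcomes of $\sigma$, and some outcome has cost at most the average.
\end{proof}

\section{Laminar families}\label{sec:laminar}

To get a constant from \eqref{eq:max} we need $\theta$ of order $\log m$, and then the bound $\exp(\frac12e^\theta)$ above is useless, because a single job may contribute a term of order $1$ to the load. Suppose instead that a job draws $\ell\approx\log m$ machines and is split into $\ell$ equal pieces, one for each draw. A piece has size at most $2/\ell$, and exponential moments with $\theta$ of order $\ell$ stay under control. Two difficulties arise. A job must in the end go to a single machine, which a rounding theorem achieves at a bounded additive cost. And the draws should seldom repeat a machine, so the distribution we draw from must give each machine probability at most $1/\ell$; the distribution $x$ of Lemma~\ref{lem:trunc}(b)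 need not do so, and may even be concentrated on one machine. No such distribution exists when $|M_j|<\ell$, but a job with few eligible machines can reserve all of them. For the other jobs, laminarity provides the distribution.

Let $\ell=\lceil\log m\rceil$, so $\ell\ge1$ as $m\ge2$. Call a job $j$ \emph{narrow} if $|M_j|\le2\ell$ and \emph{wide} otherwise.

\subsection*{Spreading the wide jobs}
We recall the max-flow min-cut theorem: in a finite directed network with nonnegative real capacities, the maximum value of a flow from source to sink equals the minimum, over vertex sets $U$ containing the source and not the sink, of the total capacity of the arcs leaving $U$.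

\begin{lemma}\label{lem:spread}
If the instance is laminar, there are probability distributions $(y_{ij})_{i\in M_j}$, one for each wide job $j$, such that $y_{ij}\le1/\ell$ for all $i,j$ and $\sum_{j\text{ wide}}\mu_jy_{ij}\le2$ for every machine $i$.
\end{lemma}

\begin{proof}
If $\mu_j=0$, take the uniform distribution on $M_j$, for which $y_{ij}<1/(2\ell)$. Let $\mathcal{W}$ be the set of wide jobs with $\mu_j>0$. Consider the network with an arc from the source to each $j\in\mathcal{W}$ of capacity $\mu_j$, an arc from $j$ to each $i\in M_j$ of capacity $\mu_j/\ell$, and an arc from each machine to the sink of capacity $2$. A flow of value $\sum_{j\in\mathcal{W}}\mu_j$ saturates all arcs at the source, and then $y_{ij}=\mathrm{flow}(j\to i)/\mu_j$ has the required properties. So it suffices to show that every cut has capacity at least $\sum_{j\in\mathcal{W}}\mu_j$.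

Let $U$ be a cut and $S$ the set of machines in $U$. The arcs to the sink contribute $2|S|$. A job $j\notin U$ contributes $\mu_j$, and a job $j\in U$ contributes $\mu_j|M_j\setminus S|/\ell$. The capacity is thus at least $2|S|+\sum_{j\in\mathcal{W}}\mu_j\min(1,|M_j\setminus S|/\ell)$, and it suffices to prove
\begin{equation}\label{eq:cut}
\sum_{j\in\mathcal{W}}\mu_j\max\Big(0,\,1-\frac{|M_j\setminus S|}{\ell}\Big)\le2|S|\qquad\text{for every set $S$ of machines.}
\end{equation}
Only the jobs $j\in\mathcal{W}$ with $|M_j\setminus S|<\ell$ contribute to the left side, each at most $\mu_j$. Let $V_1,\dots,V_r$ be the distinct inclusion-maximal sets among the $M_j$ of these jobs. Each such $M_j$ lies in some $V_a$. No two of the $V_a$ are nested, so by laminarity they are pairwise disjoint. Since $|V_a\setminus S|<\ell<|V_a|/2$, more than half of $V_a$ lies in $S$. By Lemma~\ref{lem:trunc}(c), the left side of \eqref{eq:cut} is at most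
\[
\sum_{a=1}^r\ \sum_{j:\,M_j\subseteq V_a}\mu_j\le\sum_{a=1}^r|V_a|\le2\sum_{a=1}^r|V_a\cap S|\le2|S|,
\]
where the last step uses disjointness.
\end{proof}

\begin{remark}
The disjointness of the $V_a$ is the only use of laminarity in the proof of Theorem~\ref{thm:laminar}, and Lemma~\ref{lem:spread} is false without it. Let $S$ be a set of $2\ell$ machines, and for each of the other $m-2\ell$ machines $i$ let there be one job of deterministic size $1$ with eligible set $S\cup\{i\}$. Then $\mathrm{OPT}_m=1$ and all jobs are wide. If $y_{ij}\le1/\ell$, the total load on $S$ is at least $(m-2\ell)(1-1/\ell)$, which exceeds $2|S|=4\ell$ for large $m$. This is an obstruction to the lemma only: the instance has a $1$-reservation of cost $1$.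
\end{remark}

\subsection*{Rounding}
A \emph{fractional assignment} of a set of jobs is a family of numbers $z_{ij}\ge0$ with $\sum_iz_{ij}=1$ for each job $j$. We need the following case of the rounding theorem of Lenstra, Shmoys and Tardos~\cite{LST} and Shmoys and Tardos~\cite{ST}, and we include a proof.

\begin{lemma}\label{lem:round}
Let finitely many jobs have fixed sizes $p_j\in[0,t]$, and let $z$ be a fractional assignment with $\sum_jp_jz_{ij}\le T$ for every machine $i$. Then each job $j$ can be placed on a machine $i$ with $z_{ij}>0$ so that every load is at most $T+t$.
\end{lemma}

\begin{proof}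
For each machine $i$, list the jobs with $z_{ij}>0$ in order of nonincreasing size and lay out half-open intervals of lengths $z_{ij}$ consecutively in this order, starting at $0$. The $r$-th \emph{slot} of $i$ is $[r-1,r)$, and $w(j;i,r)$ is the length of its intersection with the interval of $j$. Each job has total weight $1$ and each slot has total weight at most $1$. Join a job to the slots where its weight is positive. A set $Q$ of jobs has total weight $|Q|$, so it is joined to at least $|Q|$ slots, and by Hall's theorem there is a matching of all jobs to distinct slots along these edges. Place each job on the machine of its slot.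

Fix a machine $i$. A job matched to its first slot has size at most $t$. Let $j$ be matched to slot $r\ge2$. The interval of $j$ meets $[r-1,r)$, so slot $r-1$ is completely covered, by intervals of jobs that come no later than $j$ in the list and so have size at least $p_j$. Hence $p_j\le\sum_{j'}p_{j'}w(j';i,r-1)$. Summing over $r\ge2$ gives at most $\sum_{j'}p_{j'}z_{ij'}\le T$.
\end{proof}

\subsection*{The reservation and its cost}

\begin{proof}[Proof of Theorem~\ref{thm:laminar}]
For narrow jobs put $\sigma(j)=M_j$. For each wide job $j$, draw $\ell$ machines independently from the distribution $(y_{ij})_i$ of Lemma~\ref{lem:spread}, all draws being independent of each other and of the sizes, and let $\sigma(j)$ be the set of machines drawn. Then $\sigma(j)\subseteq M_j$ and $1\le|\sigma(j)|\le2\ell$ for every job.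

\emph{Fractional loads.} Let $c_{ij}$ be the number of times that the wide job $j$ draws machine $i$, a binomial variable with parameters $\ell$ and $y_{ij}$, and let $z_{ij}=c_{ij}/\ell$. Then $z$ is a fractional assignment of the wide jobs with $z_{ij}>0$ exactly when $i\in\sigma(j)$. Let $Y_i=\sum_{j\text{ wide}}P_j'z_{ij}$ and $\theta=\ell/2$, so that $\theta P_j'z_{ij}=(P_j'/2)\,c_{ij}$ with $P_j'/2\in[0,1]$. By \eqref{eq:chord} with $t=P_j'/2$, $a=c_{ij}$, and the independence of $P_j'$ and $c_{ij}$,
\[
\mathbb{E}e^{\theta P_j'z_{ij}}\le1+\frac{\mu_j}2\big(\mathbb{E}e^{c_{ij}}-1\big).
\]
Here the bound $y_{ij}\le1/\ell$ enters. With $u=\ell y_{ij}\in[0,1]$, inequality \eqref{eq:chord} with $t=u$, $a=e-1$ gives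
\[
\mathbb{E}e^{c_{ij}}-1=\big(1+(e-1)y_{ij}\big)^\ell-1\le e^{(e-1)u}-1\le u\,(e^{e-1}-1)\le5u,
\]
since $e-1<\log6$. Thus $\mathbb{E}e^{\theta P_j'z_{ij}}\le\exp(\frac52\ell\mu_jy_{ij})$. For fixed $i$ the terms $P_j'z_{ij}$ are independent over $j$, so
\[
\mathbb{E}e^{\theta Y_i}\le\exp\Big(\frac52\,\ell\sum_{j\text{ wide}}\mu_jy_{ij}\Big)\le e^{5\ell},
\]
and \eqref{eq:max} together with $\log m\le\ell$ gives
\[
\mathbb{E}\max_iY_i\le\frac2\ell\,(\log m+5\ell)\le12 .
\]
This expectation is over the draws and the sizes. As these are independent, we can fix an outcome of the draws, and thereby $\sigma$ and $z$, for which the expectation over the sizes alone is at most $12$.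

\emph{A consistent assignment.} Given the realized sizes, we treat three groups of jobs.
\begin{itemize}
\item A narrow job $j$ goes to $A(j)\in M_j=\sigma(j)$. These jobs put load at most $\Lambda$ on any machine.
\item The wide jobs with $P_j\le2$ have $P_j=P_j'$, so under $z$ their fractional load on machine $i$ is at most $Y_i$. By Lemma~\ref{lem:round} with $t=2$ and $T=\max_iY_i$, they can be placed on reserved machines with loads at most $\max_iY_i+2$.
\item A wide job with $P_j>2$ goes to any reserved machine. These jobs put load at most $\sum_jP_j''$ on any machine.
\end{itemize}
For every realization the minimum makespan of a consistent assignment is therefore at most $\Lambda+\max_iY_i+2+\sum_jP_j''$. Taking expectations and using Lemma~\ref{lem:trunc}(a),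
\[
\mathrm{cost}(\sigma)\le1+12+2+2=17=17\,\mathrm{OPT}_m.\qedhere
\]
\end{proof}

\begin{thebibliography}{9}

\bibitem{AGIOS}
David Alem\'an Espinosa, Naveen Garg, Sharat Ibrahimpur, Neil Olver, Chaitanya Swamy,
\emph{Stochastic Load Balancing with Machine Reservations},
arXiv:2607.25183 (2026).

\bibitem{LST}
Lenstra, Shmoys, Tardos,
Math. Program. 46 (1990).

\bibitem{ST}
Shmoys, Tardos,
Math. Program. 62 (1993).

\end{thebibliography}
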